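# Monotone dimension functions of fusion systems and the Galois obstruction to realizing them

## 1. The guess that every monotone function is realizable

Let $p$ be a prime and $S$ a finite $p$-group. A real representation $V$ of $S$ produces a list of integers, the dimensions $\dim_{\mathbb R}V^H$ for $H\le S$. Now suppose that a larger structure, a fusion system $\mathcal F$ on $S$, identifies some subgroups of $S$ with others, and that $V$ respects these identifications. Then the list satisfies some obvious necessary conditions: it is constant on identified subgroups, it satisfies certain congruences, it is nonnegative, and it decreases as $H$ grows. Are these conditions also sufficient?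

The answer one would first guess is **yes**. We shall see below three known theorems, each of which proves a version of it. The guess will survive Sections 2, 4, 5 and 6, and it will fail in Section 7. First we make it precise.

**Definition (fusion systems).** A fusion system $\mathcal F$ on $S$ is a category whose objects are the subgroups of $S$ and whose morphisms are injective group homomorphisms. It contains all maps $P\to Q$ induced by conjugation in $S$, and each morphism $\varphi\colon P\to Q$ is an isomorphism $P\to\varphi(P)$ of $\mathcal F$ followed by an inclusion. Two subgroups are $\mathcal F$-conjugate if they are isomorphic in $\mathcal F$. It is *saturated* if every subgroup is $\mathcal F$-conjugate to some $Q$ with two properties: $\mathrm{Aut}_S(Q)$ is a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal F}(Q)$; and $Q$ is *receptive*, meaning that each isomorphism $\varphi\colon P\to Q$ in $\mathcal F$ extends in $\mathcal F$ to $N_\varphi=\{x\in N_S(P):\varphi c_x\varphi^{-1}\in\mathrm{Aut}_S(Q)\}$, where $c_x$ is conjugation by $x$.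

The main example is $\mathcal F_S(G)$, where $S$ is a Sylow $p$-subgroup of a finite group $G$ and the morphisms are the conjugations by elements of $G$; it is always saturated. For instance, if $G=\mathbb Z/7\rtimes\mathbb Z/3$ and $S=\mathbb Z/7$, then $\mathcal F_S(G)$ adds to the trivial fusion system $\mathcal F_S(S)$ the automorphisms $x\mapsto x^2$ and $x\mapsto x^4$ of $S$.

**Definition (stable representations).** A (virtual) real $S$-representation $V$ is $\mathcal F$-stable if $\mathrm{res}^S_PV=\mathrm{res}_\varphi V$ for every $\varphi\colon P\to S$ in $\mathcal F$, where $\mathrm{res}_\varphi V$ is the $P$-representation with action $p\cdot v=\varphi(p)v$.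

"Representation" means actual representation unless "virtual" is said. We identify (virtual) real representations with their characters. Then $V$ is $\mathcal F$-stable iff $V(\varphi(x))=V(x)$ for all $\varphi\colon P\to S$ in $\mathcal F$ and $x\in P$. For $\mathcal F_S(G)$ this says that $V(x)=V(y)$ whenever $x,y\in S$ are conjugate in $G$; we use the same wording for any virtual complex character.

**Definition (dimension functions).** $\mathrm{Dim}\,V\colon\mathrm{Sub}(S)\to\mathbb Z$ is given by $(\mathrm{Dim}\,V)(H)=\dim_{\mathbb R}V^H$, and $\mathrm{Dim}(U-V)=\mathrm{Dim}\,U-\mathrm{Dim}\,V$. In terms of characters,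
$$(\mathrm{Dim}\,V)(H)=\frac1{|H|}\sum_{x\in H}V(x), \tag{1}$$
and we use (1) as the definition for virtual complex characters too.

**Definition (the groups of functions).** $C(\mathcal F)$ is the group of functions $f\colon\mathrm{Sub}(S)\to\mathbb Z$ constant on $\mathcal F$-conjugacy classes of subgroups. $C_b(\mathcal F)\subseteq C(\mathcal F)$ consists of those that satisfy the *Borel–Smith conditions*:

1. if $H\trianglelefteq K\le S$, $K/H\cong\mathbb Z/p$ and $p$ is odd, then $f(H)-f(K)$ is even;
2. if $H\trianglelefteq K\le S$, $K/H\cong\mathbb Z/p\times\mathbb Z/p$, and $H_0/H,\dots,H_p/H$ are the subgroups of order $p$ in $K/H$, then $f(H)-f(K)=\sum_{i=0}^p(f(H_i)-f(K))$;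
3. if $p=2$, $H\trianglelefteq K\le S$, $K/H$ is cyclic of order $4$ and $H'/H$ is its subgroup of order $2$, then $f(H)-f(H')$ is even;
4. if $p=2$, $H\trianglelefteq K\le S$, $K/H$ is quaternion of order $8$ and $H'/H$ is its center, then $4$ divides $f(H)-f(H')$.

$C_{ba}(\mathcal F)\subseteq C_b(\mathcal F)$ consists of those that also satisfy the *Artin condition*: for every nontrivial cyclic $H\le S$ with maximal proper subgroup $J$ and every $\varphi\in\mathrm{Aut}_{\mathcal F}(H)$, we have $f(H)\equiv f(J)\pmod m$, where $m$ is the order of the automorphism of $H/J\cong\mathbb Z/p$ induced by $\varphi$.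

Finally, $f\in C(\mathcal F)$ is *monotone* if $f(K)\ge f(H)\ge0$ for all $K\le H\le S$.

Three results are taken as known.

- **(a)** Every $f\in C_{ba}(\mathcal F)$ is the dimension function of some $\mathcal F$-stable *virtual* real representation ($\mathcal F$ saturated).
- **(b)** For every monotone $f\in C_b(\mathcal F)$ there are an integer $N\ge1$ and an actual $\mathcal F$-stable rational representation $V$ with $\mathrm{Dim}\,V=Nf$ ($\mathcal F$ saturated).
- **(c)** (Dotzel–Hamrick) For $\mathcal F=\mathcal F_S(S)$, every monotone Borel–Smith function is the dimension function of an actual real $S$-representation.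

**Question** (Reeh and Yalçın, "Representation rings for fusion systems and dimension functions", arXiv:1603.08237). Is every monotone $f\in C_{ba}(\mathcal F)$ the dimension function of an actual $\mathcal F$-stable real representation, for every saturated $\mathcal F$ on every finite $p$-group $S$?

One sees why yes is tempting. Result (a) respects fusion but gives a virtual representation, (c) gives an actual one but ignores fusion, and (b) does both at the price of a factor $N$.

## 2. Cyclic groups of prime order

Let $S=\mathbb Z/p$ with $p$ odd, and let $\mathcal F$ be given by a subgroup $\mathrm{Aut}_{\mathcal F}(S)\le(\mathbb Z/p)^\times$ of order $m$; this group is cyclic. A function is a pair $(f(1),f(S))$. Monotone means $f(1)\ge f(S)\ge0$, Borel–Smith says that $f(1)-f(S)$ is even, and Artin says that $m$ divides $f(1)-f(S)$. So $\mathrm{lcm}(2,m)\mid f(1)-f(S)$.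

An $\mathcal F$-stable real representation is a sum of trivial ones and of orbit sums of nontrivial complex characters under the group generated by $\mathrm{Aut}_{\mathcal F}(S)$ and $-1$. This group has order $\mathrm{lcm}(2,m)$ because $(\mathbb Z/p)^\times$ is cyclic, and it acts freely on the nontrivial characters. So one orbit sum has dimension function $(\mathrm{lcm}(2,m),0)$. Take $(f(1)-f(S))/\mathrm{lcm}(2,m)$ copies of it and $f(S)$ trivial representations: $f$ is realized. For $p=2$ there is no condition besides monotonicity, and $f(1)-f(S)$ sign representations plus $f(S)$ trivial ones do the job.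

The example also shows why the Artin condition is there. For $\mathcal F=\mathcal F_S(\mathbb Z/7\rtimes\mathbb Z/3)$ the pair $(2,0)$ is monotone and Borel–Smith, but the $\mathcal F$-stable representations without fixed vectors have dimension divisible by $6$. Only the multiples of $3\cdot(2,0)$ are realized.

## 3. What a dimension function remembers: the Galois trace

To test larger groups we must know when two representations have the same dimension function. Let $e$ be the exponent of $S$, put $\Gamma=(\mathbb Z/e)^\times$, and let $g\in\Gamma$ act on virtual characters by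
$$(\sigma_gV)(x)=V(x^g).$$
If $x$ acts with eigenvalues $\lambda_i$, then $V(x^g)=\sum\lambda_i^g$, so $\sigma_g$ is the action of the Galois automorphism $\zeta_e\mapsto\zeta_e^g$ on character values. It permutes the irreducible characters. Put $\tau=\sigma_{-1}$ (complex conjugation), $\bar\Gamma=\Gamma/\{\pm1\}$, and $\mathrm{tr}\,V=\sum_{g\in\Gamma}\sigma_gV$. The field $\mathbb Q(\zeta_e+\zeta_e^{-1})$ is the fixed field of complex conjugation in $\mathbb Q(\zeta_e)$, so
$$|\bar\Gamma|=r(e):=[\mathbb Q(\zeta_e+\zeta_e^{-1}):\mathbb Q].$$

If $V$ is $\mathcal F$-stable, so is $\sigma_gV$, because $V(\varphi(x)^g)=V(\varphi(x^g))=V(x^g)$.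

**Lemma 1.** For virtual characters, $\mathrm{Dim}\,V=\mathrm{Dim}\,V'$ iff $\mathrm{tr}\,V=\mathrm{tr}\,V'$. In particular $\mathrm{Dim}\,\sigma_gV=\mathrm{Dim}\,V$.

*Proof.* The map $x\mapsto x^g$ permutes each subgroup $H\le S$, so (1) gives $\mathrm{Dim}\,\sigma_gV=\mathrm{Dim}\,V$ and $\mathrm{Dim}\,\mathrm{tr}\,V=|\Gamma|\,\mathrm{Dim}\,V$. This proves "if". Conversely, for $K$ cyclic put $c_V(K)=\sum_{\langle k\rangle=K}V(k)$. For cyclic $H$, sorting the elements of $H$ by the subgroup they generate gives $|H|(\mathrm{Dim}\,V)(H)=\sum_{K\le H}c_V(K)$. By induction on $|H|$, $\mathrm{Dim}\,V$ determines all $c_V(K)$. The map $\Gamma\to(\mathbb Z/|x|)^\times$ is onto with fibers of size $|\Gamma|/\varphi(|x|)$, where here $\varphi$ is Euler's function, so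
$$(\mathrm{tr}\,V)(x)=\sum_{g\in\Gamma}V(x^g)=\frac{|\Gamma|}{\varphi(|x|)}\,c_V(\langle x\rangle).$$
Thus $\mathrm{Dim}\,V$ determines $\mathrm{tr}\,V$. $\square$

**Orbit form.** If $\alpha$ is irreducible with $\Gamma$-orbit $O$, then $\mathrm{tr}\,\alpha=\frac{|\Gamma|}{|O|}\sum_{\beta\in O}\beta$. Hence $\mathrm{Dim}\,V=\mathrm{Dim}\,V'$ iff $V$ and $V'$ have the same total multiplicity on each $\Gamma$-orbit of irreducible characters.

There is a real version. Recall that the irreducible real representations have characters $\chi$, $\chi+\bar\chi$ or $2\chi$, with $\chi$ complex irreducible, according to whether the Frobenius–Schur indicator $\frac1{|S|}\sum_x\chi(x^2)$ is $1$, $0$ or $-1$. Since $x\mapsto x^g$ is a bijection of $S$, the indicator of $\sigma_g\chi$ equals that of $\chi$. So $\sigma_g$ permutes the irreducible real representations, and $\tau$ fixes each of them. Hence $\bar\Gamma$ acts on virtual and on actual real representations. As different irreducible real representations have no common constituents, two virtual real representations have the same dimension function iff they have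 the same total multiplicity on each $\bar\Gamma$-orbit of irreducible real representations.

*Example.* Let $T$ be dihedral of order $32$ with rotation $\rho$ of order $16$ and reflection $s$, and let $\chi_j$ be the character with $\chi_j(\rho^k)=2\cos(2\pi jk/16)$ and $\chi_j(s\rho^k)=0$. Then $\sigma_g\chi_j=\chi_{gj}$, and the degree-two irreducible characters form the orbits $\{\chi_1,\chi_3,\chi_5,\chi_7\}$, $\{\chi_2,\chi_6\}$, $\{\chi_4\}$. The representations $\chi_1$ and $\chi_3$ are not isomorphic, but for both the dimension is $2$ at $H=1$, $1$ at $H=\langle s\rho^k\rangle$, and $0$ at all other $H$.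

The following lemma lets us produce members of $C_{ba}(\mathcal F)$.

**Lemma 2.** If $V$ is an $\mathcal F$-stable virtual real representation, then $\mathrm{Dim}\,V\in C_{ba}(\mathcal F)$.

*Proof.* If $\varphi\colon H\to S$ is in $\mathcal F$, then (1) and $V(\varphi(x))=V(x)$ give $(\mathrm{Dim}\,V)(\varphi(H))=(\mathrm{Dim}\,V)(H)$.

The Borel–Smith conditions are additive and do not mention $\mathcal F$, so for them we may take $V$ actual and regard $V^H$ as a $K/H$-representation. (1) Nontrivial irreducible real representations of $\mathbb Z/p$, $p$ odd, have dimension $2$. (2) Each nontrivial complex character of $(\mathbb Z/p)^2$ is trivial on exactly one subgroup of order $p$, so each contributes $1$ to the left side and $1$ to exactly one summand on the right. (3), (4) The irreducible real representations of $\mathbb Z/4$, resp. $Q_8$, that are nontrivial on the subgroup of order $2$ have dimension $2$, resp. $4$.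

For the Artin condition, $V^J$ is a virtual character of $H/J$, with value $\frac1{|J|}\sum_{y\in J}V(xy)$ at $xJ$. Since $\varphi(J)=J$ and $V\circ\varphi=V$ on $H$, it is invariant under $\varphi$. The group of order $m$ generated by $\varphi$ on $H/J\cong\mathbb Z/p$ acts freely on the nontrivial characters, since a nontrivial multiplier in $(\mathbb Z/p)^\times$ fixes no nonzero element. So $f(J)-f(H)$, the total multiplicity of the nontrivial characters in $V^J$, is divisible by $m$. $\square$

## 4. Averaging over $\bar\Gamma$, and groups of exponent at most four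

The first natural approach to the Question is to combine (a) and (b): compare the virtual $U$ with $\mathrm{Dim}\,U=f$ and the actual $V'$ with $\mathrm{Dim}\,V'=Mf$. If dimension functions determined representations, we would have $MU=V'$, so $U$ would have nonnegative multiplicities and be actual. By Lemma 1 they only determine Galois traces, and the argument gives this.

**Theorem B(i).** Let $e$ be a prime power. If $S$ has exponent $e$, then for every saturated $\mathcal F$ on $S$ and every monotone $f\in C_{ba}(\mathcal F)$, the function $r(e)f$ is the dimension function of an actual $\mathcal F$-stable real representation.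

*Proof.* By (a) there is an $\mathcal F$-stable virtual real $U$ with $\mathrm{Dim}\,U=f$. By (b) there are $M\ge1$ and an actual $\mathcal F$-stable $V'$ with $\mathrm{Dim}\,V'=Mf$. Lemma 1 gives $\mathrm{tr}(MU)=\mathrm{tr}\,V'$. As $\tau$ fixes real characters, each side is the same multiple ($1$ or $2$) of the sum over $\bar\Gamma$, so
$$M\sum_{g\in\bar\Gamma}\sigma_gU=\sum_{g\in\bar\Gamma}\sigma_gV'.$$
The right side is an actual real representation. So each irreducible real representation has nonnegative multiplicity in $\sum_{g\in\bar\Gamma}\sigma_gU$, which is therefore an actual real representation. It is $\mathcal F$-stable, and its dimension function is $|\bar\Gamma|f=r(e)f$. $\square$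

When $r(e)=1$ the guess is confirmed. For a prime power $e\ge3$ we have $r(e)=\varphi(e)/2$ (Euler's function), which is $1$ exactly for $e=3,4$; also $r(1)=r(2)=1$. So the answer to the Question is yes for all $S$ of exponent $1,2,3,4$. For larger exponent we lose a factor $r(e)$.

## 5. Redistribution inside Galois orbits when $S$ is normal in $\mathcal F$

A better idea than averaging is *redistribution*. By the orbit form of Lemma 1, only the orbit totals of $U$ matter, and they are nonnegative. So keep the totals, and choose nonnegative multiplicities inside each orbit in a way that keeps stability. This works when fusion comes from automorphisms of $S$ only.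

**Proposition C.** If $S\trianglelefteq\mathcal F$ (for example, if $S$ is abelian), the answer to the Question is positive.

Here $S\trianglelefteq\mathcal F$ means that every morphism of $\mathcal F$ is a restriction of an element of $\Delta=\mathrm{Aut}_{\mathcal F}(S)$. For $S$ abelian this holds: if $\varphi\colon P\to R$ is an isomorphism in $\mathcal F$, choose an isomorphism $\psi\colon R\to Q$ in $\mathcal F$ with $Q$ receptive. All conjugations in $S$ are trivial, so $N_\psi=N_{\psi\varphi}=S$, and $\psi$, $\psi\varphi$ extend to $\bar\psi,\bar\alpha\in\Delta$. Then $\varphi$ is the restriction of $\bar\psi^{-1}\bar\alpha$.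

*Proof.* $\mathcal F$-stable means $\Delta$-invariant. Let $f\in C_{ba}(\mathcal F)$ be monotone. By (a) there is an $\mathcal F$-stable virtual real $U$ with $\mathrm{Dim}\,U=f$. By (c) there is an actual real $W$, not necessarily stable, with $\mathrm{Dim}\,W=f$.

**Step 1: orbit totals are nonnegative.** $\bar\Gamma$ acts on the set of irreducible real representations and commutes with $\Delta$, since $\delta(x)^g=\delta(x^g)$. For a $\bar\Gamma$-orbit $o$ let $n_o$ be the total multiplicity in $U$ of its members. By Lemma 1 it is also the total multiplicity in $W$, so $n_o\ge0$.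

**Step 2: a divisibility.** We want to put all of $n_o$ on a piece of $o$ that is as small as $\Delta$-invariance allows. Let $\Delta_o$ be the stabilizer of $o$ in $\Delta$. It acts on $o$ and commutes with the transitive action of $\bar\Gamma$. So $\bar\Gamma$ permutes the $\Delta_o$-orbits on $o$ transitively, and they all have the same size $d_o$. The multiplicities of $U$ are constant on $\Delta_o$-orbits, hence $d_o\mid n_o$. Moreover $n_{\delta o}=n_o$ and $d_{\delta o}=d_o$ for $\delta\in\Delta$.

**Step 3: redistribution.** We now define the actual representation. For one $o$ in each $\Delta$-orbit of $\bar\Gamma$-orbits, give multiplicity $n_o/d_o$ to the members of one $\Delta_o$-orbit in $o$, and $0$ to the rest of $o$. Extend by giving $\delta R$ the multiplicity of $R\in o$. This is well defined: if $\delta R=\delta'R'$ with $R,R'\in o$, then $\delta^{-1}\delta'$ maps $R'$ to $R$, hence lies in $\Delta_o$, and the multiplicities on $o$ are $\Delta_o$-invariant. The result is an actual $\Delta$-invariant representation whose total on each $\bar\Gamma$-orbit is that of $U$. By Lemma 1 its dimension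 function is $f$. $\square$

## 6. One dihedral group, with all involutions fused

Now we need fusion that does not come from $\mathrm{Aut}(S)$. Let $e=2^n\ge8$, let $q$ be an odd prime power whose $q^2-1$ has $2$-part $4e$, and let $G_1=\mathrm{PSL}_2(q)$. The facts in this paragraph are standard (for example Huppert, *Endliche Gruppen I*, II.8), and here is why they hold.

*The Sylow $2$-subgroup $T$ is dihedral of order $2e$.* The order of $G_1$ is $q(q^2-1)/2$, with $2$-part $2e$. If $q\equiv1\pmod 4$, then $2e$ is the $2$-part of $q-1$. Take $\lambda\in\mathbb F_q^\times$ of order $2e$, $R=\mathrm{diag}(\lambda,\lambda^{-1})$ and $w=\begin{pmatrix}0&1\\-1&0\end{pmatrix}$. If $q\equiv3\pmod 4$, then $2e$ is the $2$-part of $q+1$. Identify $\mathbb F_q^2$ with $\mathbb F_{q^2}$, take $\lambda\in\mathbb F_{q^2}^\times$ of order $2e$ (so its norm $\lambda^{q+1}$ is $1$), let $R$ be multiplication by $\lambda$, which has determinant $1$ and eigenvalues $\lambda^{\pm1}$, and let $w(x)=cx^q$ with $c^{q+1}=-1$. The map $x\mapsto x^q$ has eigenvalues $1,-1$, so $\det w=c^{q+1}\cdot(-1)=1$; moreover $w^2(x)=c^{1+q}x=-x$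 and $w(\lambda x)=\lambda^{-1}w(x)$. In both cases $R^e=-1=w^2$ and $wRw^{-1}=R^{-1}$, so the images $\rho,s$ of $R,w$ in $G_1$ generate a dihedral group of order $2e$ with $\rho$ of order $e$.

*All involutions of $G_1$ are conjugate.* As $-1$ is the only involution of $\mathrm{SL}_2(q)$, an involution of $G_1$ lifts to a matrix with square $-1$ and determinant $1$, hence with characteristic polynomial $x^2+1$. Two such matrices are conjugate in $\mathrm{GL}_2(q)$. The centralizer of one is the unit group of $\mathbb F_q[x]/(x^2+1)$, which is $\mathbb F_{q^2}$ or $\mathbb F_q\times\mathbb F_q$, and the determinant is the norm, which is onto $\mathbb F_q^\times$. So they are conjugate in $\mathrm{SL}_2(q)$.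

*No other new fusion.* The elements of $T$ of order $>2$ lie in $\langle\rho\rangle$. If $\rho^i$ and $\rho^j$ are $G_1$-conjugate, comparing eigenvalues of lifts gives $\lambda^i=\pm\lambda^{\pm j}$, and since $-1=\lambda^e$ we get $i\equiv\pm j\pmod e$, i.e. $\rho^i=\rho^{\pm j}$, which are already conjugate in $T$.

So a virtual character of $T$ is $\mathcal F_T(G_1)$-stable iff it is constant on involutions. These form the $T$-classes of $s$, $s\rho$ and $\rho^{e/2}$. The irreducible characters of $T$ are $1,a,b,ab$ with $a(\rho)=1$, $a(s)=-1$, $b(\rho)=-1$, $b(s)=1$, and $\chi_j=\chi_{-j}=\chi_{j+e}$ for $j\not\equiv0\bmod e/2$, with $\chi_j(\rho^k)=2\cos(2\pi jk/e)$, $\chi_j(s\rho^k)=0$. All are characters of real representations. We have $\sigma_g\chi_j=\chi_{gj}$, and $\sigma_g$ fixes the linear characters, as $g$ is odd. For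
$$V=m_1+m_aa+m_bb+m_{ab}ab+\sum_jx_j\chi_j$$
(sum over the distinct $\chi_j$) the three values are
$$\begin{aligned}V(s)&=m_1-m_a+m_b-m_{ab},\qquad V(s\rho)=m_1-m_a-m_b+m_{ab},\\ V(\rho^{e/2})&=m_1+m_a+m_b+m_{ab}+2\sum_{j\text{ even}}x_j-2\sum_{j\text{ odd}}x_j.\end{aligned}$$
The first two agree iff $m_b=m_{ab}$; then both are $m_1-m_a$, and the third agrees with them iff the odd and even parts balance. So $V$ is stable iff
$$m_b=m_{ab}\quad\text{and}\quad\sum_{j\text{ odd}}x_j=\sum_{j\text{ even}}x_j+m_a+m_b. \tag{2}$$
For example $\chi_1+\chi_2$ and $\chi_1+a$ are stable, and $\chi_1$ is not.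

*The guess holds for this $\mathcal F$.* The parity of $j$ is constant on each $\Gamma$-orbit of characters, so (2) depends only on the orbit totals. Given a monotone $f\in C_{ba}(\mathcal F)$, take $U$ stable and virtual from (a) and $W$ actual from (c), both with dimension function $f$. They have the same orbit totals, $U$ satisfies (2), hence so does $W$. So any redistribution is stable here.

## 7. Two dihedral factors: a loop that closes only up to $\sigma_3$

For products, stability is tested in each coordinate separately.

**Lemma 3.** Let $T_i$ be a Sylow $p$-subgroup of $G_i$, $S=T_1\times\dots\times T_k$ and $\mathcal F=\mathcal F_S(G_1\times\dots\times G_k)$. A virtual character $\sum u(\alpha_1,\dots,\alpha_k)\,\alpha_1\otimes\dots\otimes\alpha_k$ (with $\alpha_i\in\mathrm{Irr}\,T_i$) is $\mathcal F$-stable iff for each $i$ and each choice of the $\alpha_j$, $j\ne i$, the virtual character $\sum_{\alpha_i}u(\alpha_1,\dots,\alpha_k)\alpha_i$ of $T_i$ is $\mathcal F_{T_i}(G_i)$-stable.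

*Proof.* Conjugacy in the product is coordinatewise, so we can pass from an element to a conjugate one by changing one coordinate at a time. Thus stability means: for each $i$, the value does not change when the coordinate $x_i$ is replaced by a $G_i$-conjugate $y_i\in T_i$. As a function of the other coordinates, the value at $x_i$ is a combination of the characters $\bigotimes_{j\ne i}\alpha_j$ with coefficients $\sum_{\alpha_i}u(\alpha_1,\dots,\alpha_k)\alpha_i(x_i)$. These products are linearly independent, so the values at $x_i$ and $y_i$ agree for all other coordinates iff all these coefficients agree at $x_i$ and $y_i$. $\square$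

Here redistribution meets a difficulty. On a product, $\Gamma$ acts *diagonally*: $\sigma_g(\chi_i\otimes\chi_j)=\chi_{gi}\otimes\chi_{gj}$. If we move $\chi_1\otimes\chi_1$ to $\chi_3\otimes\chi_3$, both coordinates move, and each partner that balanced $\chi_1\otimes\chi_1$ in (2) must move along. The choices in different orbits are linked. If the links form a loop that closes only after a Galois twist, there may be no consistent choice.

**Theorem A.** For $S=D_{32}\times D_{32}$ and $\mathcal F=\mathcal F_S(\mathrm{PSL}_2(31)\times\mathrm{PSL}_2(31))$ there is a monotone $f\in C_{ba}(\mathcal F)$ with $f(1)=16$ which is not the dimension function of any actual $\mathcal F$-stable real representation.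

In Section 6 take $q=31$: $31^2-1=960=64\cdot15$, so $e=16$ and $T=D_{32}$ has order $32$. Put
$$W=\chi_1\otimes\chi_1+\chi_2\otimes\chi_1+\chi_2\otimes\chi_2+\chi_3\otimes\chi_2,\qquad V_0=W+\chi_1\otimes a-\chi_3\otimes a. \tag{3}$$
Read $W$ as a path. The first two terms share the second factor $\chi_1$, and their first factors $\chi_1+\chi_2$ balance. The second and third share the first factor $\chi_2$, and the third and fourth share the second factor $\chi_2$. To close the loop, the fourth and the first term would have to share their first factor, but these are $\chi_3$ and $\chi_1$, which are only Galois conjugate. So $W$ is not stable: with first factor $\chi_1$ we see the unbalanced $\chi_1$, and with first factor $\chi_3$ the unbalanced $\chi_2$. The correction $\chi_1\otimes a-\chi_3\otimes a$ repairs both, and $\mathrm{Dim}$ does not see it.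

**Step 1: $V_0$ is $\mathcal F$-stable.** We check (2) through Lemma 3. Fixing the second factor: $\chi_1$ leaves $\chi_1+\chi_2$, $\chi_2$ leaves $\chi_2+\chi_3$, and $a$ leaves $\chi_1-\chi_3$. Fixing the first factor: $\chi_1$ leaves $\chi_1+a$, $\chi_2$ leaves $\chi_1+\chi_2$, and $\chi_3$ leaves $\chi_2-a$. All six satisfy (2), and all other choices leave $0$.

**Step 2: $f:=\mathrm{Dim}\,V_0$ is a monotone element of $C_{ba}(\mathcal F)$.** Lemma 2 gives $f\in C_{ba}(\mathcal F)$. Since $\sigma_3(\chi_1\otimes a)=\chi_3\otimes a$, Lemma 1 gives $f=\mathrm{Dim}\,W$. As $W$ is actual, $f$ is monotone, and $f(1)=16$.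

**Step 3: what a realization would look like.** Suppose $V$ is actual, real and $\mathcal F$-stable with $\mathrm{Dim}\,V=f$. By the orbit form of Lemma 1, $V$ and $W$ have the same total multiplicity on each $\Gamma$-orbit. The four constituents of $W$ have index parities odd–odd, even–odd, even–even, odd–even, so they lie in four different orbits. Since multiplicities of $V$ are nonnegative, $V$ contains exactly one member of each of these orbits and nothing else: for some odd $i,j,k,l$,
$$V=\chi_i\otimes\chi_i+\chi_{2j}\otimes\chi_j+\chi_{2k}\otimes\chi_{2k}+\chi_{3l}\otimes\chi_{2l}.$$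

**Step 4: going round the loop.** We apply (2) via Lemma 3, which says that each odd term needs an even partner and conversely, as no linear characters occur.

- Second factor $\chi_i$: the odd term $\chi_i$ can only be balanced by $\chi_{2j}$, so $\chi_j=\chi_i$.
- First factor $\chi_{2j}=\chi_{2i}$: the odd term $\chi_j$ can only be balanced by the third summand, so $\chi_{2k}=\chi_{2i}$.
- Second factor $\chi_{2k}$: the even term $\chi_{2k}$ can only be balanced by $\chi_{3l}$, so $\chi_{2l}=\chi_{2k}=\chi_{2i}$, i.e. $2l\equiv\pm2i\pmod{16}$, i.e. $l\equiv\pm i\pmod 8$.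
- First factor $\chi_i$: the odd term $\chi_i$ can only be balanced by the fourth summand, so $\chi_{3l}=\chi_i$, i.e. $3l\equiv\pm i\pmod{16}$.

Hence $3l\equiv\pm l\pmod 8$ with $l$ odd, so $3\equiv\pm1\pmod 8$, which is false. This proves Theorem A, and the answer to the Question is **no**. $\blacksquare$

Theorem B(i) says that $r(16)f=4f$ is realizable, and one sees it directly: in $\sum_{g=1,3,5,7}\sigma_gV_0$ the corrections cancel, because $\sum_g\chi_g\otimes a=\sum_g\chi_{3g}\otimes a$.

*The same loop for $e=8$.* Formula (3) also makes sense for exponent $8$, but there $\chi_6=\chi_2$, all $\sigma_g$ fix $\chi_2$, and the loop forgets the twist when it passes through $\chi_2$. Indeed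
$$\chi_3\otimes\chi_3+\chi_2\otimes\chi_3+\chi_2\otimes\chi_2+\chi_3\otimes\chi_2$$
is stable (each of the four fixed factors leaves $\chi_3+\chi_2$) and its constituents lie in the orbits of those of $W$, so it realizes $\mathrm{Dim}\,W$. To reach exponent $8$, and other primes, we need a loop that cannot lose the twist. A third factor provides it.

## 8. The factor $r(e)$ cannot be improved

**Theorem B.** Let $e$ be a prime power. (i) If $S$ has exponent $e$, then for every saturated $\mathcal F$ on $S$ and every monotone $f\in C_{ba}(\mathcal F)$, the function $r(e)f$ is the dimension function of an actual $\mathcal F$-stable real representation. (ii) If $r(e)>1$, there are a finite $p$-group $S$ of exponent $e$, a saturated $\mathcal F$ on $S$ and a monotone $f\in C_{ba}(\mathcal F)$ such that, for $N\ge1$, $Nf$ is realizable by an actual $\mathcal F$-stable real representation iff $r(e)\mid N$.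

**Corollary.** The Question has a positive answer for all saturated fusion systems on all $p$-groups of exponent $e$ iff $r(e)=1$, i.e. iff $e\in\{1,2,3,4\}$.

The Corollary follows: if $r(e)=1$, use (i); if $r(e)>1$, use (ii) with $N=1$. Part (i) was proved in Section 4. For part (ii) we first build, for each $e$ with $r(e)>1$, a group that behaves like $\mathrm{PSL}_2(q)$ in (2). Write $e=p^n$; the assumption $r(e)>1$ means $p=2,n\ge3$, or $p=3,n\ge2$, or $p\ge5,n\ge1$. In these cases $\bar\Gamma$ is cyclic of order $r=r(e)=\varphi(e)/2$ (for $p$ odd $\Gamma$ is cyclic; for $p=2$, $\Gamma$ is generated by $-1$ and $5$), and $1\ne-1$ in $\Gamma$.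

## 9. Base groups for all prime powers: $\mathrm{PSL}_2(q)$ and $\mathrm{PSL}_p(q)$

**Proposition 4.** There are a finite group $G_1$ with Sylow $p$-subgroup $T$ of exponent $e$, and multiplicity-free characters $X_g,Y_g$ ($g\in\Gamma$) and $L$ of $T$, called *nodes*, such that:

**(B1)** $\sigma_hX_g=X_{hg}$, $\sigma_hY_g=Y_{hg}$, $\sigma_hL=L$; distinct nodes have no common constituents; no two of $X_g,Y_{g'},L$ coincide; and $X_g=X_h$ iff $h=\pm g$.

**(B2)** Let $\mathcal X=\{X_g\}$, $\mathcal Y=\{Y_g\}$ be the sets of distinct nodes. A virtual character of $T$ whose constituents are constituents of nodes is $\mathcal F_T(G_1)$-stable iff it has the form $\sum_{X\in\mathcal X}x_XX+\sum_{Y\in\mathcal Y}y_YY+lL$ with integers satisfying $\sum x_X=\sum y_Y+l$.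

Nothing is said about when $Y_g=Y_h$, and this will not matter.

### The case $p=2$

Take a prime $q\equiv1+2e\pmod{4e}$, which exists by Dirichlet's theorem. Then $q-1$ has $2$-part $2e$ and $q+1\equiv2\pmod 4$, so Section 6 applies. Put $X_g=\chi_g$, $Y_g=\chi_{2g}$, $L=a$. Since $4\mid e/2$ and $2g\equiv2\pmod4$, $\chi_{2g}$ is irreducible. (B1) is clear from $\sigma_h\chi_j=\chi_{hj}$, and (B2) is (2) with $m_1=m_b=m_{ab}=0$ (for the term $m_1$: the trivial character is not a constituent of a node). For $e=8$ the nodes are $X_1=\chi_1$, $X_3=\chi_3$, $Y_1=Y_3=\chi_2$, $L=a$.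

### The case $p$ odd

**Step 1: the Sylow subgroup.** Let $q$ be a prime such that $p^n$ is the exact power of $p$ dividing $q-1$, for example $q\equiv1+p^n\pmod{p^{n+1}}$ (Dirichlet). Let $v_p$ be the $p$-adic valuation. For $1\le i<p$ we have $q^i-1=(q-1)(1+q+\dots+q^{i-1})$ and the second factor is $\equiv i\pmod p$, so $v_p(q^i-1)=n$. Writing $q=1+p^nu$, we get $1+q+\dots+q^{p-1}\equiv p+p^nu\frac{p(p-1)}2\equiv p\pmod{p^2}$, so $v_p(q^p-1)=n+1$. Hence the order $q^{p(p-1)/2}\prod_{i=2}^p(q^i-1)$ of $\mathrm{SL}_p(q)$ has $p$-part $p^{n(p-2)+n+1}=p^{n(p-1)+1}$.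

Let $\varepsilon\in\mathbb F_q^\times$ have order $e$, index coordinates by $\mathbb F_p$, and put $D=\{\mathrm{diag}(\varepsilon^{t_i})_{i\in\mathbb F_p}:\sum t_i=0\}\le\mathrm{SL}_p(q)$, where $t_i\in\mathbb Z/e$. Let $c$ be the permutation matrix of the $p$-cycle $i\mapsto i+1$; $\det c=1$ as $p$ is odd. Then $D\langle c\rangle$ has order $p^{n(p-1)+1}$ and is a Sylow $p$-subgroup of $\mathrm{SL}_p(q)$. The center of $\mathrm{SL}_p(q)$ is $Z=\langle\omega\rangle$, the scalars of order dividing $p$, with $\omega=\varepsilon^{p^{n-1}}$; it lies in $D$, since $p\cdot p^{n-1}=0$ in $\mathbb Z/e$. Put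
$$G_1=\mathrm{PSL}_p(q),\qquad \bar D=D/Z,\qquad T=D\langle c\rangle/Z.$$
Let $\tilde z=\mathrm{diag}(\omega^i)_{i\in\mathbb F_p}$. It lies in $D$ since $p^{n-1}\sum_{i=0}^{p-1}i=p^{n}\frac{p-1}2=0$ in $\mathbb Z/e$. Let $z\in\bar D$ be its image.

**Step 2: fusion.** We determine which elements of $T$ are $G_1$-conjugate. An element of $T\setminus\bar D$ lifts to a monomial matrix $dc^i$ with $d\in D$, $i\ne0$. Its underlying permutation is a $p$-cycle and the product of its entries is $\det d=1$, so its characteristic polynomial is $x^p-1$, which has the $p$ distinct roots $\omega^k$ in $\mathbb F_q$. Hence it is $\mathrm{GL}_p(q)$-conjugate to $\tilde z$. The centralizer of $\tilde z$ in $\mathrm{GL}_p(q)$ is the full diagonal torus, on which $\det$ is onto $\mathbb F_q^\times$, so it is even $\mathrm{SL}_p(q)$-conjugate to $\tilde z$. Thus all elements of $T\setminus\bar D$ have order $p$ and are $G_1$-conjugate to $z$.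

Two elements of $\bar D$ are $G_1$-conjugate iff they are conjugate under the group $S_p$ of coordinate permutations. Indeed, if lifts $d,d'$ satisfy that $d'$ is conjugate to $\omega^kd$, then $d'$ and $\omega^kd$ have the same eigenvalues, so $d'$ is a coordinate permutation of $\omega^kd$. Conversely, a permutation matrix, multiplied by $-1$ if the permutation is odd, lies in $\mathrm{SL}_p(q)$. Hence a virtual character $V$ of $T$ is stable iff
$$V|_{\bar D}\text{ is }S_p\text{-invariant, and }V(x)=V(z)\text{ for all }x\in T\setminus\bar D. \tag{4}$$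
The exponent of $T$ is $e$: elements off $\bar D$ have order $p$, $D$ has exponent $e$, and the image of $t=(1,-1,0,\dots,0)$ has order $e$, because $kt$ is a constant vector only if $k=0$ (there is a coordinate $0$).

**Step 3: the characters of $\bar D$.** We need to know them, with the action of $c$. Let $\zeta=e^{2\pi i/e}$ and $\zeta_p=\zeta^{p^{n-1}}$. For $\mathbf a\in(\mathbb Z/e)^p$ let $\theta_{\mathbf a}(t)=\zeta^{\sum a_it_i}$ on $D$. Every character of $D$ is some $\theta_{\mathbf a}$, because characters of a subgroup of $(\mathbb Z/e)^p$ extend. Evaluating on vectors with entries $1,-1$ and zeros shows that $\theta_{\mathbf a}=\theta_{\mathbf b}$ iff $\mathbf a-\mathbf b$ is a constant vector. The character $\theta_{\mathbf a}$ is trivial on $Z$ iff $\sum a_i\equiv0\pmod p$. It is fixed by $c$ iff $a_{i+1}-a_i$ is a constant $k$; summing over $i\in\mathbb F_p$ gives $pk=0$. Then either all $a_i$ are equal, or they are all distinct and congruent mod $p^{n-1}$.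

**Step 4: the nodes.** For $\mathbf a$ with zero sum let $O_{\mathbf a}$ be the $S_p$-orbit of $\theta_{\mathbf a}$ in $\mathrm{Irr}\,\bar D$. If $O=O_{\mathbf a}$ contains no $c$-fixed character, put
$$\chi_O=\sum\mathrm{Ind}_{\bar D}^T\theta,\qquad\text{one }\theta\text{ for each }c\text{-orbit in }O.$$
As $\bar D$ has index $p$ in $T$, each $\mathrm{Ind}\,\theta$ is irreducible, and different $c$-orbits give different characters. So $\chi_O$ is multiplicity-free, vanishes off $\bar D$, and restricts to $\sum_{\theta\in O}\theta$. For $g\in\Gamma$ define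
$$X_g=\chi_{O_{\mathbf a}},\ \mathbf a=(g,-g,0^{p-2});\qquad Y_g=\chi_{O_{\mathbf a}},\ \mathbf a=(g,g,-2g,0^{p-3});\qquad L=\sum_{1\ne\lambda\in\mathrm{Irr}(T/\bar D)}\lambda.$$
No $c$-fixed characters occur. If $p\ge5$, some entries coincide but not all, in both cases. If $p=3$, the same holds for $Y_g$, since $3g\ne0$ in $\mathbb Z/3^n$, $n\ge2$; and the entries $g,-g,0$ of $X_g$ are not all congruent mod $3$, hence not mod $3^{n-1}$.

**Step 5: (B1).** Galois equivariance holds because $\sigma_h\theta_{\mathbf a}=\theta_{h\mathbf a}$, $\sigma_h$ commutes with induction, and $\sigma_h$ permutes the nontrivial characters of $T/\bar D$. Distinct $S_p$-orbits are disjoint, so distinct $\chi_O$ have no common constituents, and the constituents of $L$ are trivial on $\bar D$ while those of the $\chi_O$ are not. Next, $O_{\mathbf a}=O_{\mathbf b}$ iff the multisets of entries agree up to a translation, so the pattern of multiplicities of values is an invariant. For $p\ge5$ the pattern of $X_g$ is $(p-2,1,1)$ and that of $Y_{g'}$ is $(p-3,2,1)$ (note $3g'\ne0$); the first has two values of multiplicity $1$,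 the second only one. For $p=3$, $X_g$ has distinct entries and $Y_{g'}$ does not. So no $X_g$ is a $Y_{g'}$.

Clearly $X_g=X_{-g}$. Conversely let $\{g,-g,0^{p-2}\}+k=\{h,-h,0^{p-2}\}$ as multisets. For $p\ge5$ the value of multiplicity $p-2$ shows $k=0$. For $p=3$ comparing sums gives $3k=0$, so $k$ is a nonunit as $n\ge2$; but $k=0+k$ lies in $\{0,h,-h\}$ with $h$ a unit, so $k=0$. Thus $h=\pm g$.

**Step 6: two character sums.** To use (4) we need $\Theta(O)=\chi_O(z)=\sum_{\theta\in O}\theta(z)$. As $z$ is given by $t_i=ip^{n-1}$, $\theta_{\mathbf a}(z)=\zeta_p^{\sum ia_i}$. Different vectors obtained by permuting one of our $\mathbf a$'s give different characters. Otherwise the multiset of entries would be invariant under a nonzero translation; as it has $p$ elements, this translation would have order $p$ and the multiset would be a coset of $p^{n-1}\mathbb Z/e$, i.e. consist of distinct entries all congruent mod $p^{n-1}$, which Step 4 excluded. So we may sum over positions. For $X_g$, with $x$ the position of $g$ and $y$ that of $-g$,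
$$\Theta(X_g)=\sum_{x\ne y\in\mathbb F_p}\zeta_p^{g(x-y)}=p\sum_{u\ne0}\zeta_p^{gu}=-p.$$
For $Y_g$, let $y$ be the position of $-2g$ and $\{x,x'\}\not\ni y$ the positions of the two $g$'s, and put $u=x-y$, $u'=x'-y$. Then
$$\Theta(Y_g)=p\sum_{\{u,u'\}}\zeta_p^{g(u+u')}=p\cdot\tfrac12\Bigl[\Bigl(\sum_{u\ne0}\zeta_p^{gu}\Bigr)^2-\sum_{u\ne0}\zeta_p^{2gu}\Bigr]=p\cdot\tfrac12[1+1]=p,$$
where $\{u,u'\}$ runs over the two-element subsets of $\mathbb F_p\setminus\{0\}$.

**Step 7: (B2).** Let $V=\sum_\theta n_\theta\,\mathrm{Ind}\,\theta+\sum_{j\in\mathbb F_p^\times}l_j\lambda_j$, where $\theta$ runs over representatives of the $c$-orbits in the orbits that define nodes, and $\lambda_j(c)=\zeta_p^j$. The restriction $V|_{\bar D}$ is $S_p$-invariant iff $n_\theta$ is constant on each $O$, i.e. iff the first sum is a combination $\sum x_XX+\sum y_YY$. On the coset $\bar Dc^i$, $i\ne0$, $V$ takes the value $\sum_jl_j\zeta_p^{ij}$. If all these equal $\nu$, Fourier inversion (with $l_0=0$) gives $l_j=\frac1p\bigl(\sum_kl_k-\nu\bigr)$ for all $j\ne0$, so all $l_j$ equal one integer $l$, and then $\nu=-l$. Conversely,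 equal $l_j=l$ give the constant value $-l$. Finally $V(z)=-p\sum x_X+p\sum y_Y+(p-1)l$ by Step 6, so the remaining part of (4) reads
$$-l=-p\sum x_X+p\sum y_Y+(p-1)l,\qquad\text{i.e.}\qquad\sum x_X=\sum y_Y+l.\qquad\square$$

## 10. Three factors: arrays of nodes and an eight-step loop

We now prove Theorem B(ii). Take $G_1,T$ from Proposition 4, $G=G_1^3$, $S=T^3$ (of exponent $e$), $\mathcal F=\mathcal F_S(G)$ and $\mathcal N=\mathcal X\cup\mathcal Y\cup\{L\}$. Put $\epsilon(A)=1$ for $A\in\mathcal X$, and $\epsilon(A)=-1$ for $A\in\mathcal Y\cup\{L\}$. So (B2) says that the $\epsilon$-weighted sum of the node multiplicities is zero.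

**Step 1: coordinates for stable characters.** We turn stability into a condition on integer tables. An integer function $w$ on $\mathcal N\times\mathcal N$ is called a *stable array* if $\sum_A\epsilon(A)w(A,B)=0$ for all $B$ and $\sum_B\epsilon(B)w(A,B)=0$ for all $A$. We call the first condition "column $B$" and the second "row $A$". Write $[A,B]$ for the indicator array of an entry and $(\sigma w)(A,B)=w(\sigma^{-1}A,\sigma^{-1}B)$, so $\sigma[A,B]=[\sigma A,\sigma B]$. For example, the square $[X,X]+[L,X]+[L,Y]+[X,Y]$ is a stable array for $X\in\mathcal X$, $Y\in\mathcal Y$: each of its two rows and two columns contains one entry counted with $+$ and one with $-$.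

Consider virtual characters of $S$ whose constituents are products of constituents of nodes. By Lemma 3 and (B2), such a character is $\mathcal F$-stable iff its multiplicities depend only on the nodes that contain the three factors and the weighted sums vanish in each of the three directions. So the stable ones are exactly
$$V=\sum_{C\in\mathcal N}\sum_{A,B}w_C(A,B)\,A\otimes B\otimes C,\quad\text{each }w_C\text{ a stable array,}\quad\sum_{C\in\mathcal X}w_C=\sum_{C\in\mathcal Y\cup\{L\}}w_C. \tag{5}$$
We call $w_C$ the layer at $C$.

Such a $V$ is a virtual real representation iff $w_{\tau C}=\tau w_C$ for all $C$, and then it is actual iff all $w_C\ge0$. Indeed, the coefficient of $A\otimes B\otimes C$ in $\tau V$ is $w_{\tau C}(\tau A,\tau B)$, so the condition says $\tau V=V$. For $p=2$ all irreducible characters of $S$ are real representations, $\tau$ fixes all of them, and there is nothing to show. For $p$ odd, no element $x\ne1$ of $S$ is conjugate to $x^{-1}$ (if $yxy^{-1}=x^{-1}$, then $y^2$ commutes with $x$, hence so does $y$, which has odd order, and $x=x^{-1}$); as there are as many real irreducible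 characters as real classes, only the trivial character is real. So the irreducible real representations are $1$ and the $\chi+\bar\chi$, and every real-valued virtual character is a virtual real representation, actual if its multiplicities are nonnegative.

Note that $\tau$ fixes $L$ and every $X_g$.

**Step 2: the Galois trace in coordinates.** This is needed to compare dimension functions. The coefficient of $A\otimes B\otimes C$ in $\sigma_{g}^{-1}V$ is $w_{\sigma_gC}(\sigma_gA,\sigma_gB)=(\sigma_g^{-1}w_{\sigma_gC})(A,B)$. Summing over $g\in\Gamma$, the multiplicity of any constituent of $A\otimes B\otimes C$ in $\mathrm{tr}\,V$ is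
$$\sum_{g\in\Gamma}(\sigma_g^{-1}w_{\sigma_gC})(A,B). \tag{6}$$

**Step 3: four arrays.** We now design the loop. Choose $h\in\Gamma$ generating $\bar\Gamma$; since $r>1$, $X_h\ne X_1$. Put
$$\begin{aligned}
\delta&=[X_1,X_1]+[L,X_1]+[L,Y_1]+[X_1,Y_1],\\
\kappa&=[X_1,X_1]+[Y_1,X_1]+[Y_1,L]+[X_1,L],\\
\gamma&=[X_1,X_1]+[L,X_1]+[L,Y_h]+[X_h,Y_h]+[X_h,X_h]+[Y_h,X_h]+[Y_h,L]+[X_1,L],\\
\eta&=[X_1,X_1]+[L,Y_1]+[X_1,Y_1]+[Y_1,X_1]+[Y_1,L]-[L,L].
\end{aligned}$$
The squares $\delta$ and $\kappa$ each carry one Galois index. The array $\gamma$ is a closed path of eight entries, in which consecutive entries share alternately a column and a row: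
$$\gamma=\begin{array}{c|cccc}&X_1&X_h&Y_h&L\\\hline X_1&1&0&0&1\\X_h&0&1&1&0\\Y_h&0&1&0&1\\L&1&0&1&0\end{array}$$
It connects the index $1$ to the index $h$: passing through $L$, which is Galois invariant, it enters by $[L,X_1]$ and leaves by $[L,Y_h]$.

All four are stable arrays. For $\delta$ this was checked in Step 1, and $\kappa$ is its transpose. In $\gamma$ each row and each column of the table contains two entries $1$, one at an $X$ and one at a $Y$ or $L$, which cancel. The array $\eta$ is symmetric, so rows suffice: row $X_1$ has $X_1$ and $Y_1$; row $Y_1$ has $X_1$ and $L$; row $L$ has $[L,Y_1]-[L,L]$, with weighted sum $-1+1=0$.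

The point of $\eta$ is the identity
$$\delta+\kappa-\gamma=\eta-\sigma_h\eta. \tag{7}$$
Indeed, in $\delta+\kappa-\gamma$ one copy of $[X_1,X_1]$ and the entries $[L,X_1]$, $[X_1,L]$ cancel, and what remains is
$$[X_1,X_1]+[L,Y_1]+[X_1,Y_1]+[Y_1,X_1]+[Y_1,L]-[L,Y_h]-[X_h,Y_h]-[X_h,X_h]-[Y_h,X_h]-[Y_h,L].$$
On the right the two terms $[L,L]$ cancel. So the twisted loop $\gamma$ differs from the two untwisted squares by something that a Galois trace can hide.

**Step 4: making everything real.** Let $t\in\{1,2\}$ be the number of distinct elements of $\{Y_1,Y_{-1}\}$; applying $\sigma_g$, it is also that of $\{Y_g,Y_{-g}\}$. For an array $w$ put $\hat w=w$ if $t=1$ (then $\tau$ fixes all nodes), and $\hat w=w+\tau w$ if $t=2$. Then $\hat w$ is $\tau$-invariant, and $w\mapsto\hat w$ is linear and commutes with $\sigma_h$. (Both values occur: for $p=2$, $t=1$. For $e=9$, a translation taking $\{1,1,-2\}$ to $\{-1,-1,2\}$ would be by $-2$, and $-4\ne2$ mod $9$, so $t=2$.)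

For later use: $\hat\gamma$ has the value $t$ at the entries $[X_1,X_1],[L,X_1],[X_h,X_h],[X_1,L]$, the value $1$ at the entries $[L,Y_{\pm h}],[X_h,Y_{\pm h}],[Y_{\pm h},X_h],[Y_{\pm h},L]$, and $0$ elsewhere.

**Step 5: the function $f$.** Define $V_0$ by (5) with the layers
$$w_{X_1}=\hat\gamma+\hat\eta,\quad w_{X_h}=-\sigma_h\hat\eta,\quad w_L=\hat\delta,\quad w_{Y_1}=\kappa,\quad w_{Y_{-1}}=\tau\kappa,$$
and all other $w_C=0$. (If $t=1$, then $Y_{-1}=Y_1$ and $\tau\kappa=\kappa$.) The layers are stable arrays. The equation in (5) reads $\hat\gamma+\hat\eta-\sigma_h\hat\eta=\hat\delta+\hat\kappa$, which is the hat of (7). Also $w_{\tau C}=\tau w_C$. So $V_0$ is an $\mathcal F$-stable virtual real representation, and $f:=\mathrm{Dim}\,V_0\in C_{ba}(\mathcal F)$ by Lemma 2.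

**Step 6: $f$ is monotone.** It suffices that $\mathrm{tr}\,V_0$ is an actual character, because $|\Gamma|f=\mathrm{Dim}\,\mathrm{tr}\,V_0$. We compute its layers by (6). At $C=X_1$ only $g=\pm1$ and $g=\pm h$ contribute (by (B1)), and they give
$$2(\hat\gamma+\hat\eta)+2\sigma_h^{-1}(-\sigma_h\hat\eta)=2\hat\gamma\ge0.$$
At $C=X_k$, substituting $g'=gk$ in (6) gives $\sum_{g'}\sigma_k\sigma_{g'}^{-1}w_{X_{g'}}=2\sigma_k\hat\gamma\ge0$. At $C=L$ the layer is a sum of $\Gamma$-translates of $\delta$, and at $C\in\mathcal Y$ it is a sum of $\Gamma$-translates of $\kappa$; both are $\ge0$. So $f$ is monotone.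

**Step 7: constraints on a realization of $Nf$.** Let $V$ be an actual $\mathcal F$-stable real representation with $\mathrm{Dim}\,V=Nf$. By Lemma 1, $\mathrm{tr}\,V=N\,\mathrm{tr}\,V_0$. Every constituent of $V$ occurs in $\mathrm{tr}\,V$, because $V$ is actual; so $V$ is of the form (5), with layers $w_C\ge0$ and $w_{\tau C}=\tau w_C$. We read off from (6), comparing with Step 6:

(a$'$) $\sum_{g\in\Gamma}\sigma_g^{-1}w_{X_g}=2N\hat\gamma$. Each $w_{X_g}$ is $\tau$-invariant since $\tau X_g=X_g$, so the terms for $g$ and $-g$ agree. With $P_{\bar g}=\sigma_g^{-1}w_{X_g}\ge0$ we get $\sum_{\bar g\in\bar\Gamma}P_{\bar g}=N\hat\gamma$.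

(b$'$) Since $w_L\ge0$ is one of the terms in the layer of $\mathrm{tr}\,V$ at $L$ and the others are $\ge0$, the support of $w_L$ lies in the $\Gamma$-translates of $\mathrm{supp}\,\delta$: entries $[X_g,X_g],[L,X_g],[L,Y_g],[X_g,Y_g]$.

(c$'$) In the same way, for $C\in\mathcal Y$ the support of $w_C$ lies in the $\Gamma$-translates of $\mathrm{supp}\,\kappa$: entries $[X_g,X_g],[Y_g,X_g],[Y_g,L],[X_g,L]$.

**Step 8: the loop is rigid.** *Claim: a stable $\tau$-invariant array $P\ge0$ supported on $\mathrm{supp}\,\hat\gamma$ equals $v\hat\gamma$ for an integer $v\ge0$.* We follow the loop. Let $v=P(L,Y_h)=P(L,Y_{-h})$, equal by $\tau$-invariance; statements about $Y_{\pm h}$ concern the $t$ distinct nodes among them.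

- Columns $Y_{\pm h}$ contain only $L$ and $X_h$: $P(X_h,Y_{\pm h})=v$.
- Row $X_h$ contains only $Y_{\pm h}$ and $X_h$: $P(X_h,X_h)=tv$.
- Column $X_h$ contains only $X_h$ and $Y_{\pm h}$, and the values at $Y_h$, $Y_{-h}$ agree by $\tau$-invariance: $P(Y_{\pm h},X_h)=v$.
- Rows $Y_{\pm h}$ contain only $X_h$ and $L$: $P(Y_{\pm h},L)=v$.
- Column $L$ contains only $Y_{\pm h}$ and $X_1$: $P(X_1,L)=tv$.
- Row $X_1$ contains only $X_1$ and $L$: $P(X_1,X_1)=tv$.
- Column $X_1$ contains only $X_1$ and $L$: $P(L,X_1)=tv$.

These are the values of $v\hat\gamma$ listed in Step 4. We used $X_1\ne X_h$, but not whether $Y_h$ differs from $Y_1$.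

By (a$'$) the arrays $P_{\bar g}$ are $\ge0$, stable, $\tau$-invariant, and supported on $\mathrm{supp}\,\hat\gamma$. So there are integers $i_{\bar g}\ge0$ with
$$w_{X_g}=i_{\bar g}\,\sigma_g\hat\gamma,\qquad\sum_{\bar g\in\bar\Gamma}i_{\bar g}=N. \tag{8}$$

**Step 9: comparing indices through the layer at $L$.** The $X$-layers contain twisted loops; the layer at $L$ consists of untwisted squares. Equation (5) makes them meet. By (B1) the set $\mathcal X$ is indexed by $\bar\Gamma$, so
$$\Sigma:=\sum_{C\in\mathcal X}w_C=\sum_{\bar g}i_{\bar g}\,\sigma_g\hat\gamma=w_L+\sum_{C\in\mathcal Y}w_C.$$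
By (c$'$), the layers at $C\in\mathcal Y$ vanish at all entries $[L,X]$ and $[X,Y]$ with $X\in\mathcal X$, $Y\in\mathcal Y$. So $\Sigma$ and $w_L$ agree there. In $\sigma_k\hat\gamma$ the only entry of type $[L,X]$ is $[L,X_k]$, with value $t$. The only entries of type $[X,Y]$ are $[X_{kh},Y_{\pm kh}]$, with total value $t$. Therefore
$$w_L(L,X_g)=t\,i_{\bar g},\qquad\sum_{Y\in\mathcal Y}w_L(X_g,Y)=t\,i_{\bar g\bar h^{-1}}.$$
By (b$'$), column $X_g$ of $w_L$ contains only the entries at $X_g$ and $L$, and row $X_g$ contains only the entry at $X_g$ and entries at $\mathcal Y$. Stability of $w_L$ gives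
$$w_L(X_g,X_g)=w_L(L,X_g)=t\,i_{\bar g},\qquad w_L(X_g,X_g)=\sum_{Y\in\mathcal Y}w_L(X_g,Y)=t\,i_{\bar g\bar h^{-1}}.$$
So $i_{\bar g}=i_{\bar g\bar h^{-1}}$ for every $\bar g$. As $\bar h$ generates $\bar\Gamma$, all $i_{\bar g}$ equal one integer $i$, and (8) gives $N=r\,i$. Hence $r\mid N$.

**Step 10: the converse.** By Theorem B(i), $rf$ is realizable, and if $r\mid N$, then $N/r$ copies of such a representation realize $Nf$. This completes the proof of Theorem B, and of the Corollary. $\blacksquare$

Thus $r(e)$ is the best multiplier that works for all saturated fusion systems on all $p$-groups of exponent $e$. Concretely, non-realizable $f$ occur for exponent $8$ with $S=D_{16}^3\le\mathrm{PSL}_2(17)^3$ (where $17\equiv1+16\pmod{32}$), for exponent $9$ in $\mathrm{PSL}_3(19)^3$ (where $9$ is the exact power of $3$ dividing $18$), and for exponent $5$ in $\mathrm{PSL}_5(11)^3$ (where $5$ is the exact power of $5$ dividing $10$). For $D_{16}^3$ the Galois group $\bar\Gamma$ has order $2$, $h=3$ and $t=1$. The $\pm\eta$ terms contribute nothing to the degree, so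
$$f(1)=2\cdot24+1\cdot12+2\cdot12=84,$$
the three summands coming from $\gamma$ at $X_1$, $\delta$ at $L$ and $\kappa$ at $Y_1$. Here $Nf$ is realizable exactly for even $N$.
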